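# Injective dimension and dimension of local cohomology at Cohen–Macaulay ideals

## 1. The guess $\operatorname{id}=\dim$

Let $(R,\mathfrak m,k)$ be a commutative noetherian regular local ring containing a field, $n=\dim R$, and let $I$ be a proper ideal. We call $I$ Cohen–Macaulay if the ring $R/I$ is Cohen–Macaulay. For instance $(x_1^2,x_1x_2,x_2^2)\subset k[[x_1,x_2]]$ is Cohen–Macaulay, since the quotient has dimension $0$. The ideal $(tx,ty)\subset k[[t,x,y]]$ is not: its minimal primes $(t)$ and $(x,y)$ have different heights, and a Cohen–Macaulay local ring has all its minimal primes of the same dimension.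

For an $R$-module $M$ write $\operatorname{id}_R M$ for its injective dimension and $\dim_R M$ for the Krull dimension of its support. Hellus asked the following (the question is taken from Mohsen Asgharzadeh, "On the support of local and formal cohomology", arXiv:1808.04652 (2018)): if $I$ is Cohen–Macaulay, is
$$\operatorname{id}_R \operatorname H^i_I(R)=\dim_R \operatorname H^i_I(R)$$
for every $i$ with $\operatorname H^i_I(R)\ne0$?

The answer one would first guess is yes. In characteristic $p>0$ it is yes: by Peskine–Szpiro, if $I$ is Cohen–Macaulay then $\operatorname H^i_I(R)=0$ for $i\neq \operatorname{ht} I$, and the equality holds for the one remaining module. In characteristic $0$, Lyubeznik (*Finiteness properties of local cohomology modules*, Invent. Math. 113 (1993)) shows $\operatorname{id}\operatorname H^i_I(R)\le \dim \operatorname H^i_I(R)$ for every ideal $I$, so half of the equality is there. Before testing the guess, let us fix the facts we shall use.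

**Facts on local cohomology.** Let $A$ be a noetherian ring, $\mathfrak a=(f_1,\dots,f_r)$ an ideal, $M$ any $A$-module.

1. (F1) $\operatorname H^j_{\mathfrak a}(M)$ is the cohomology of the Čech complex $0\to M\to\bigoplus_a M_{f_a}\to\cdots\to M_{f_1\cdots f_r}\to0$. It depends only on the radical of $\mathfrak a$, vanishes for $j>r$, commutes with direct sums and direct limits, and satisfies $\operatorname H^j_{\mathfrak a}(M)\otimes_AA'\cong \operatorname H^j_{\mathfrak aA'}(M\otimes_AA')$ for $A\to A'$ flat. Every element of it is killed by a power of $\mathfrak a$.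
2. (F2) $\operatorname H^j_{\mathfrak a}(A)=0$ for $j<\operatorname{grade}\mathfrak a$. Also $\operatorname H^j_{\mathfrak a}(M)=0$ for $j>\dim M$ (Grothendieck; $M$ need not be finitely generated, since it is the direct limit of its finitely generated submodules). If $A$ is local with maximal ideal $\mathfrak m$ and $M\ne0$ is finitely generated, then $\operatorname H^{\dim M}_{\mathfrak m}(M)\neq0$.
3. (F3) For $t\in A$ there is an exact sequence $\operatorname H^j_{\mathfrak a+(t)}(M)\to \operatorname H^j_{\mathfrak a}(M)\to \operatorname H^j_{\mathfrak a}(M)_t\to \operatorname H^{j+1}_{\mathfrak a+(t)}(M)$.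
4. (F4) If $\mathfrak a\subseteq\mathfrak b$, there is a spectral sequence $E_2^{a,b}=\operatorname H^a_{\mathfrak b}(\operatorname H^b_{\mathfrak a}(M))\Rightarrow \operatorname H^{a+b}_{\mathfrak b}(M)$.
5. (F5) (Hartshorne–Lichtenbaum, for regular rings.) If $B$ is regular local of dimension $n'$ and $\dim B/\mathfrak a\ge1$, then $\operatorname H^{n'}_{\mathfrak a}(B)=0$.

**Facts on injective modules.** Over a noetherian ring, direct sums of injectives are injective, and every injective is a direct sum of injective hulls $E(R/q)$, $q$ prime. Every element of $E(R/q)$ is killed by a power of $q$, and every element outside $q$ acts bijectively. Hence, for an ideal $\mathfrak a$ and an element $t$: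

1. (F6) $\Gamma_{\mathfrak a}(E(R/q))$ is $E(R/q)$ if $\mathfrak a\subseteq q$, and $0$ otherwise. Also $E(R/q)_t=E(R/q)$ if $t\notin q$, and $0$ if $t\in q$. Similarly, localizing $E(R/q')$ at a prime $q$ gives $E(R/q')$ if $q'\subseteq q$, and $0$ otherwise.
2. (F7) Since $R$ is Gorenstein, it has an injective resolution $E^\bullet$ with $E^j=\bigoplus_{\operatorname{ht}q=j}E(R/q)$ for $0\le j\le n$.

Example: for $R=k[[t]]$, $E(R/0)=k((t))$ and $E(k)=k((t))/k[[t]]$; the resolution (F7) is $0\to k[[t]]\to k((t))\to k((t))/k[[t]]\to 0$. Observe that $E(R/0)=k((t))$ has injective dimension $0$ and dimension $1$. So $\operatorname{id}<\dim$ is possible for general modules; the question is whether it is possible for ours.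

**Facts on regular and Cohen–Macaulay rings.** (F8) In the regular local ring $R$, $\operatorname{ht}\mathfrak a+\dim R/\mathfrak a=n$ and $\operatorname{grade}\mathfrak a=\operatorname{ht}\mathfrak a$ for proper $\mathfrak a$, and $\operatorname{ht}q=\operatorname{ht}p+\operatorname{ht}(q/p)$ for primes $p\subseteq q$. If $I$ is Cohen–Macaulay of height $h$, then every associated prime of $I$ has height $h$, and for every prime $q\supseteq I$ the ring $R_q/IR_q$ is Cohen–Macaulay of dimension $\operatorname{ht}q-h$.

**Test 1: only one nonzero cohomology module.** Suppose $\operatorname H^b_I(R)=0$ for all $b\ne h:=\operatorname{ht}I$. Apply $\Gamma_I$ to (F7). The terms with $j<h$ vanish, since primes containing $I$ have height at least $h$, and the only cohomology is $\operatorname H^h_I(R)$ in degree $h$. So $\operatorname H^h_I(R)$ has an injective resolution with $j$-th term $\bigoplus_{q\supseteq I,\ \operatorname{ht} q=h+j}E(R/q)$, of length at most $n-h$. Apply $\Gamma_{\mathfrak m}$: only $E(k)$ in degree $n-h$ survives, so $\operatorname H^{n-h}_{\mathfrak m}(\operatorname H^h_I(R))=E(k)\neq0$.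 Therefore $\operatorname{id}=n-h$. Also $\dim\ge n-h$ by (F2), and $\dim\le\dim R/I=n-h$. The equality holds. This covers ideals generated by a regular sequence, in particular principal nonzero ideals, and $\mathfrak m$-primary ideals.

**Test 2: small $\dim R/I$.** Let $I$ be Cohen–Macaulay. If $\dim R/I=0$, Test 1 applies. If $\dim R/I=1$, then $h=n-1$, and $\operatorname H^n_I(R)=0$ by (F5), so Test 1 applies again. The guess can only fail in some degree $i>h$, with $\dim R/I\ge2$.

**Test 3: the $2\times2$ minors of a generic $2\times3$ matrix.** Here a degree $i>h$ really occurs. Let $R=k[[u_{ab}]]$ with six variables, $\operatorname{char}k=0$, and let $I$ be generated by the three $2\times 2$ minors. Then $I$ is Cohen–Macaulay of height $2$, and we shall see in Section 4 (Lemma 3 and the remark after Lemma 4) that $\operatorname H^3_I(R)$ is a nonzero direct sum of copies of $E(k)$. Its injective dimension is $0$ and its dimension is $0$. The guess survives.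

**Test 4: dropping the Cohen–Macaulay hypothesis.** Let $R=k[[t,x,y]]$ and $J=(tx,ty)$. Since $J+(t)=(t)$ is generated by one element, $\operatorname H^2_{J+(t)}(R)=\operatorname H^3_{J+(t)}(R)=0$, and (F3) gives $\operatorname H^2_J(R)\cong \operatorname H^2_J(R)_t$. After inverting $t$ the ideals $J$ and $(x,y)$ agree, so $\operatorname H^2_J(R)\cong \operatorname H^2_{(x,y)}(R)_t$. By Test 1, $\operatorname H^2_{(x,y)}(R)$ has the injective resolution $0\to E(R/(x,y))\to E(k)\to0$. Inverting $t$ kills $E(k)$, so
$$\operatorname H^2_J(R)\cong E(R/(x,y)),\qquad \operatorname{id}=0,\quad \dim=1 .$$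
So without the hypothesis the guess is false already in dimension $3$. Any proof of the guess must use that $I$ is Cohen–Macaulay.

## 2. The degree $i=\operatorname{ht}I$, and why the argument stops there

A sensible attempt at a proof uses the spectral sequence from $\operatorname H^b_I(R)$ to $\operatorname H^{a+b}_{\mathfrak m}(R)$, where the abutment is known: it is nonzero exactly in degree $n$.

**Lemma 1.** Let $R$ be regular local of dimension $n$ and $I$ a Cohen–Macaulay ideal of height $h$.

1. If $b>h$ and $\operatorname H^b_I(R)\ne0$, then $\dim\operatorname H^b_I(R)\le n-b-1$.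
2. $\operatorname H^{n-h}_{\mathfrak m}(\operatorname H^h_I(R))\ne0$ and $\dim \operatorname H^h_I(R)=n-h$.

*Proof.* (1) Let $q\in\operatorname{Supp}\operatorname H^b_I(R)$. Then $q\supseteq I$ and $\operatorname H^b_{IR_q}(R_q)\ne0$, so $b\le\dim R_q=\operatorname{ht}q$. Suppose $b=\operatorname{ht}q$. By (F8), $\dim R_q/IR_q=b-h>0$, so $\operatorname H^b_{IR_q}(R_q)=0$ by (F5), a contradiction. Hence $\operatorname{ht}q\ge b+1$, that is, $\dim R/q\le n-b-1$.

(2) Consider $E_2^{a,b}=\operatorname H^a_{\mathfrak m}(\operatorname H^b_I(R))\Rightarrow\operatorname H^{a+b}_{\mathfrak m}(R)$ on the diagonal $a+b=n$. For $b<h$ the term vanishes because $\operatorname H^b_I(R)=0$. For $b>h$ it vanishes because $a=n-b>\dim \operatorname H^b_I(R)$, by (1) and (F2). Since $\operatorname H^n_{\mathfrak m}(R)\neq0$, the one remaining term $E_2^{n-h,h}$ is nonzero. By (F2) this forces $\dim\operatorname H^h_I(R)\ge n-h$, and $\le$ holds because the support lies in $V(I)$. $\square$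

So for $i=h$ we get $\operatorname{id}\ge n-h=\dim$, and together with $\operatorname{id}\le\dim$ the guess is proved in degree $i=h$.

Now let $i>h$, $M=\operatorname H^i_I(R)\ne0$, $e=\dim M$. One would like $E_2^{e,i}=\operatorname H^e_{\mathfrak m}(M)\neq0$. But Lemma 1(1) gives $e+i\le n-1$: this term sits on a diagonal whose abutment is $0$, so the spectral sequence gives no reason for it to be nonzero. This is the exact point where the attempt stops. Nor does the general theory help: for finitely generated $M\ne0$ the module $\operatorname H^{\dim M}_{\mathfrak m}(M)$ is nonzero, but our $M$ is not finitely generated, and for $M=E(R/P)$ with $\dim R/P=1$ injectivity gives $\operatorname H^1_{\mathfrak m}(M)=0$ although $\dim M=1$.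

So we look for a Cohen–Macaulay ideal with a local cohomology module like the one in Test 4. Test 4 has obvious variants. In $k[[t,x_1,\dots,x_c]]$ put
$$J=(x_1,\dots,x_a,\;t\,x_{a+1},\dots,t\,x_c),\qquad P=(x_1,\dots,x_c),\qquad 0\le a\le c-2 .$$
Since $J+(t)=(t,x_1,\dots,x_a)$ has $a+1<c$ generators, the argument of Test 4 gives $\operatorname H^c_J(R)\cong\operatorname H^c_P(R)_t= E(R/P)$. But $J=(t,x_1,\dots,x_a)\cap P$ has minimal primes of heights $a+1<c$, so $J$ is never Cohen–Macaulay. For $a=c-1$ the ideal $J$ is generated by a regular sequence, and Test 1 applies. The module is right; the ideal is wrong.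

The way out is to produce the same module from a different ideal. For a $2\times 3$ matrix, $\operatorname H^3$ at the ideal of minors turns out to be a direct sum of copies of $\operatorname H^6$ at the ideal $J$ generated by the entries, and this statement survives every specialization of the matrix. On the other hand the ideal of minors is Cohen–Macaulay as soon as its height is $2$, whatever $J$ is. So we want a matrix over a ring with parameters $t,x_1,\dots,x_6$ such that:

1. after inverting $t$ the entries generate $(x_1,\dots,x_6)$;
2. modulo $t$ the entries generate an ideal with at most four generators, so that $J+(t)$ has at most five generators and $\operatorname H^6_{J+(t)}$ and $\operatorname H^7_{J+(t)}$ vanish;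
3. modulo $t$ the minors still generate an ideal of height $2$.

Two variables are enough modulo $t$: the minors of $\begin{pmatrix}x_1&x_2&0\\0&x_1&x_2\end{pmatrix}$ are $x_1^2,\ x_1x_2,\ x_2^2$. Put the other four variables in with a factor $t$:
$$\varphi=\begin{pmatrix}x_1&x_2&t\,x_3\\ t\,x_4&x_1+t\,x_5&x_2+t\,x_6\end{pmatrix}. \tag{1}$$

## 3. Three theorems: failure in dimension at least seven, and its limits

The equality fails in characteristic $0$, in every regular local ring $R\supseteq\mathbb Q$ of dimension $\ge7$.

**Theorem A.** Let $R$ be any regular local ring containing a field of characteristic $0$, $n=\dim R$. Let $i\ge3$, $e\ge1$ be integers with $n=e+i+3$. Then there is a Cohen–Macaulay ideal $I$ with $\operatorname{ht}I=i-1$, $\operatorname H^i_I(R)\neq0$, and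
$$\dim_R\operatorname H^i_I(R)=e,\qquad \operatorname{id}_R\operatorname H^i_I(R)=e-1 .$$

In the simplest case $R=k[[t,x_1,\dots,x_6]]$ with $\operatorname{char} k=0$, $i=3$, $e=1$, the ideal $I$ is generated by the $2\times2$ minors of (1). It is Cohen–Macaulay of height $2$, and with $P=(x_1,\dots,x_6)$ the module $\operatorname H^3_I(R)$ is a nonzero direct sum of copies of $E_R(R/P)$: injective dimension $0$, dimension $1$.

**Theorem B.** Let $R$ be a regular local ring containing a field of characteristic $0$, $I$ a proper ideal, $M=\operatorname H^i_I(R)\ne0$, $e=\dim_RM$.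

1. $e-1\le\operatorname{id}_RM\le e$; moreover $\operatorname{id}_RM=e$ if and only if $\operatorname H^e_{\mathfrak m}(M)\neq0$.
2. If $I$ is Cohen–Macaulay and $i=\operatorname{ht}I$, then $\operatorname{id}_RM=\dim_RM=\dim R/I$.

By Theorem A, the bound $e-1$ is attained for Cohen–Macaulay ideals for every $e\ge1$.

**Theorem C.** Let $R$ be regular local, essentially of finite type over a field of characteristic $0$, $n=\dim R$, $I$ Cohen–Macaulay, $M=\operatorname H^i_I(R)\neq0$ and $\operatorname{id}_RM\ne e:=\dim_RM$. Then $e\ge1$, $i\ge3$ and $n\ge e+i+3$. In particular $n\ge7$, and $7$ is optimal.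

So in characteristic $0$, for Cohen–Macaulay $I$, the difference $\dim-\operatorname{id}$ is always $0$ or $1$, it is $0$ when $i=\operatorname{ht}I$, and by Theorem A with $i=3$, $e=n-6$ the value $1$ occurs in every regular local ring of dimension $n\ge7$ containing $\mathbb Q$.

## 4. $\operatorname H^3$ of the minors of the generic $2\times3$ matrix

Let $S=\mathbb Q[u_{ab}:1\le a\le2,\ 1\le b\le3]$, $\mathfrak n=(u_{ab})$, and let $\delta_{12},\delta_{13},\delta_{23}$ be the $2\times2$ minors. Put $N=\operatorname H^3_{(\delta_{12},\delta_{13},\delta_{23})}(S)$. We need the structure of a torsion module over the Weyl algebra, first in one variable.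

**Lemma 2 (Kashiwara, one variable).** Let $L$ be a module over $\mathbb Q\langle u,\partial\rangle$, $\partial u-u\partial=1$, such that every element of $L$ is killed by a power of $u$. Let $L_0=\ker(u:L\to L)$. Then $L=\bigoplus_{j\ge0}\partial^jL_0$, and each map $\partial^j:L_0\to\partial^jL_0$ is bijective.

The basic example is $L=\mathbb Q[u]_u/\mathbb Q[u]$: here $L_0=\mathbb Q\,u^{-1}$ and $\partial^ju^{-1}=(-1)^jj!\,u^{-j-1}$.

*Proof.* From $\partial^ju-u\partial^j=j\partial^{j-1}$ we get, for $v\in L_0$,
$$u\,\partial^jv=-j\,\partial^{j-1}v. \tag{2}$$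
Iterating, $u^j\partial^jv=(-1)^jj!\,v$, so $\partial^j$ is injective on $L_0$. Also $\partial u$ acts on $\partial^jL_0$ as the scalar $-j$. Eigenspaces for different scalars are independent, so the sum is direct.

It remains to see that the $\partial^jL_0$ span $L$. We claim that $u^rv=0$ with $r\ge 1$ implies $v\in\sum_{j<r}\partial^jL_0$, by induction on $r$. For $r=1$ this is the definition of $L_0$. If $r\ge2$, then $u^{r-1}(uv)=0$, so $uv=\sum_{j<r-1}\partial^jw_j$ with $w_j\in L_0$. By (2), $u\cdot\frac1{j+1}\partial^{j+1}w_j=-\partial^jw_j$. Hence $v+\sum_{j<r-1}\frac1{j+1}\partial^{j+1}w_j$ is killed by $u$ and lies in $L_0$, so $v\in\sum_{j<r}\partial^jL_0$. $\square$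

**Lemma 3.** $N\cong\operatorname H^6_{\mathfrak n}(S)^{(\Lambda)}$ as $S$-modules, for some nonempty set $\Lambda$.

(Lyubeznik–Singh–Walther, *Local cohomology modules supported at determinantal ideals*, JEMS 2016, Thm 1.2, shows that $|\Lambda|=1$; we do not need this.)

**Step (a). $N$ is $\mathfrak n$-torsion.** Repeat row $a$ of the matrix on top of it and expand the resulting $3\times3$ determinant, which is zero, along the added row:
$$u_{a1}\delta_{23}-u_{a2}\delta_{13}+u_{a3}\delta_{12}=0\qquad(a=1,2).$$
After inverting any one $u_{ab}$, one of the three minors lies in the ideal generated by the other two, so the ideal of minors is generated by two elements and $N_{u_{ab}}=0$. So every element of $N$ is killed by a power of each $u_{ab}$.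

**Step (b). $N$ is a direct sum of copies of $\operatorname H^6_{\mathfrak n}(S)$.** Rename the variables $u_1,\dots,u_6$ and let $D=S\langle\partial_1,\dots,\partial_6\rangle$ be the Weyl algebra. By the quotient rule every localization $S_f$ is a left $D$-module, and the maps of the Čech complex are $D$-linear. So $N$, a cokernel in a Čech complex, is a left $D$-module.

Apply Lemma 2 with $u=u_1$: $N=\bigoplus_j\partial_1^j\ker u_1$. The operators $u_s,\partial_s$ with $s\ge2$ commute with $u_1$, so they preserve $\ker u_1$, and we may apply Lemma 2 to $\ker u_1$ with $u=u_2$, and so on. With $N_0=\{v\in N:\mathfrak nv=0\}$, after six steps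
$$N=\bigoplus_{\alpha\in\mathbb N^6}\partial^\alpha N_0,\qquad \partial^\alpha|_{N_0}\text{ injective},\qquad u_s\partial^\alpha v=-\alpha_s\,\partial^{\alpha-\varepsilon_s}v\quad(v\in N_0),$$
where $\varepsilon_s$ is the $s$-th unit vector. Let $T$ be the $S$-module with $\mathbb Q$-basis $(e_\alpha)_{\alpha\in\mathbb N^6}$ and $u_se_\alpha=-\alpha_se_{\alpha-\varepsilon_s}$. (This is an $S$-module: it is the module one obtains from any nonzero $v$ in such an $N_0$, and the operators visibly commute.) If $\Lambda$ is a $\mathbb Q$-basis of $N_0$, the displayed formula says $N\cong T^{(\Lambda)}$.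

The same applies to $\operatorname H^6_{\mathfrak n}(S)=\bigoplus_{\beta_s\ge1}\mathbb Q\,u^{-\beta}$, which is also a Čech cokernel and $\mathfrak n$-torsion. The operator $u_s$ kills the monomials with $\beta_s=1$ and sends the other monomials to distinct monomials. So the elements killed by $\mathfrak n$ form the line spanned by $u_1^{-1}\cdots u_6^{-1}$, and $\operatorname H^6_{\mathfrak n}(S)\cong T$. Hence $N\cong\operatorname H^6_{\mathfrak n}(S)^{(\Lambda)}$.

**Step (c). $N\ne0$ (Hochster).** We must show that $\Lambda$ is not empty. By flat base change it is enough to work with $S_{\mathbb C}=S\otimes_{\mathbb Q}\mathbb C$. Let $SL_2(\mathbb C)$ act on the $2\times3$ matrix $(u_{ab})$ by left multiplication. By the first fundamental theorem for $SL_2$, the ring of invariants is $A=\mathbb C[\delta_{12},\delta_{13},\delta_{23}]$. Since $SL_2(\mathbb C)$ is linearly reductive, $S_{\mathbb C}$ is the direct sum of $A$ and of the nontrivial irreducible subrepresentations; let $\rho:S_{\mathbb C}\to A$ be the projection (the Reynolds operator). Multiplication by an element of $A$ is equivariant,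 so it respects this decomposition, and $\rho$ is $A$-linear. Thus $A\hookrightarrow S_{\mathbb C}\xrightarrow{\rho}A$ is the identity, and applying $\operatorname H^3_{(\delta)}$ exhibits $\operatorname H^3_{(\delta)}(A)$ as a direct summand of $\operatorname H^3_{(\delta)}(S_{\mathbb C})$.

The minors are algebraically independent: at $\begin{pmatrix}1&0&a\\0&b&c\end{pmatrix}$ they take the values $\delta_{12}=b$, $\delta_{13}=c$, $\delta_{23}=-ab$, and $b,c,-ab$ are algebraically independent when $a,b,c$ are variables. So $A$ is a polynomial ring in the three variables $\delta_{12},\delta_{13},\delta_{23}$, and $\operatorname H^3_{(\delta)}(A)\ne0$, since it contains the nonzero class of $(\delta_{12}\delta_{13}\delta_{23})^{-1}$. Hence $N\neq0$. $\square$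

## 5. A Cohen–Macaulay specialization

Fix $R\supseteq\mathbb Q$ regular local and $i\ge3$, $e\ge1$ with $n=e+i+3$. Put $s=i-3\ge0$, so $n=e+6+s$, and choose a regular system of parameters of $R$ named
$$t,\;y_1,\dots,y_{e-1},\;x_1,\dots,x_6,\;z_1,\dots,z_s .$$
Let $\varphi$ be the matrix (1) with these entries, with minors
$$\Delta_{12}=x_1(x_1+tx_5)-t\,x_2x_4,\quad \Delta_{13}=x_1(x_2+tx_6)-t^2x_3x_4,\quad \Delta_{23}=x_2(x_2+tx_6)-t\,x_3(x_1+tx_5),$$
and set
$$I_2=(\Delta_{12},\Delta_{13},\Delta_{23}),\quad I=I_2+(z_1,\dots,z_s),\quad P=(x_1,\dots,x_6,z_1,\dots,z_s),\quad c=6+s=\operatorname{ht}P .$$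
The $z$'s are there only to raise the cohomological degree, and the $y$'s only to raise the dimension. On a first pass take $s=0$ and $e=1$.

We use the Hilbert–Burch theorem in this form: if the ideal $I_2$ of $2\times2$ minors of a $2\times3$ matrix $\varphi$ over a noetherian local ring $R$ is proper and has grade at least $2$, then
$$0\to R^2\xrightarrow{\ \varphi^{\mathsf T}\ }R^3\xrightarrow{\ (\Delta_{23},\,-\Delta_{13},\,\Delta_{12})\ }R\to R/I_2\to0 \tag{3}$$
is exact. In the example $\begin{pmatrix}x_1&x_2&0\\0&x_1&x_2\end{pmatrix}$ over $k[[x_1,x_2]]$ this is the resolution of $k[[x_1,x_2]]/(x_1,x_2)^2$.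

**Lemma 4.** $I$ is Cohen–Macaulay of height $s+2=i-1$.

**Step 1. The height of $I_2$ is at least $2$.** Modulo $t$ the matrix becomes $\begin{pmatrix}x_1&x_2&0\\0&x_1&x_2\end{pmatrix}$, so
$$I+(t)=(t,z_1,\dots,z_s,x_1^2,x_1x_2,x_2^2),$$
whose radical is $(t,z_1,\dots,z_s,x_1,x_2)$, of height $s+3$. Hence $\dim R/(I+(t))=n-s-3$. Dividing by one element lowers the dimension by at most one, so
$$\dim R/I\le n-s-2. \tag{4}$$
Since $I=I_2+(z_1,\dots,z_s)$, likewise $\dim R/I_2\le\dim R/I+s\le n-2$, so $\operatorname{ht}I_2\ge2$.

**Step 2. $R/I_2$ is Cohen–Macaulay of dimension $n-2$.** By (F8), $\operatorname{grade}I_2=\operatorname{ht} I_2\ge2$, so (3) is exact and $R/I_2$ has projective dimension at most $2$. By Auslander–Buchsbaum, $\operatorname{depth}R/I_2\ge n-2\ge\dim R/I_2\geq \operatorname{depth}R/I_2$, and equality holds throughout.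

**Step 3. Adding the $z$'s.** By (4), dividing $R/I_2$ by $z_1,\dots,z_s$ lowers the dimension from $n-2$ to at most $n-2-s$, so the $z$'s are part of a system of parameters of the Cohen–Macaulay ring $R/I_2$. Hence they form a regular sequence on it, and $R/I$ is Cohen–Macaulay of dimension $n-2-s$, so $\operatorname{ht}I=s+2=i-1$. $\square$

*Remark (Test 3).* For the generic matrix over $k[[u_{ab}]]$ the same argument works: dividing by the four linear forms $u_{13},\ u_{21},\ u_{22}-u_{11},\ u_{23}-u_{12}$ turns the ideal of minors into $(u_{11},u_{12})^2$ in a two-dimensional ring. So the quotient by the minors has dimension at most $4$, the height is at least $2$, and Step 2 shows that the ideal is Cohen–Macaulay of height $2$. Since $\mathbb Q[u_{ab}]\to k[[u_{ab}]]$ is flat, Lemma 3 shows that $\operatorname H^3$ at the minors is $\operatorname H^6_{\mathfrak m}(k[[u_{ab}]])^{(\Lambda)}=E(k)^{(\Lambda)}$, as claimed in Test 3.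

## 6. The module $\operatorname H^i_I(R)$ computed: $t$ acts invertibly

**Lemma 5.** With $\Lambda\neq\emptyset$ as in Lemma 3,
$$\operatorname H^i_I(R)\cong W^{(\Lambda)},\qquad W:=\operatorname H^c_P(R)_t .$$

**Step 1. Top Čech cohomology and base change.** We need to transport Lemma 3 along a ring map that is not flat. For $r$ elements $f_1,\dots,f_r$ of a ring $S$, the module $\operatorname H^r_{(f)}(S)$ is the cokernel of $\bigoplus_aS_{f_1\cdots\widehat{f_a}\cdots f_r}\to S_{f_1\cdots f_r}$. The tensor product is right exact and commutes with localization. So for every ring map $S\to R$, flat or not, $\operatorname H^r_{(f)}(S)\otimes_SR\cong\operatorname H^r_{(f)R}(R)$. Moreover the Čech complex of a concatenated sequence $f_1,\dots,f_r,g_1,\dots,g_{r'}$ is the tensor product of the two Čech complexes. By right exactness its top cohomology is $\operatorname H^{r}_{(f)}(R)\otimes_R\operatorname H^{r'}_{(g)}(R)$.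

**Step 2. From minors to entries.** Since $\mathbb Q\subseteq R$, there is a ring map $S\to R$, $u_{ab}\mapsto\varphi_{ab}$, sending $\delta_{ab}$ to $\Delta_{ab}$. Let $J$ be the ideal generated by the six entries of $\varphi$:
$$J=(x_1,\;x_2,\;tx_3,\;tx_4,\;x_1+tx_5,\;x_2+tx_6)=(x_1,x_2,tx_3,tx_4,tx_5,tx_6).$$
By Step 1 and Lemma 3,
$$\operatorname H^3_{I_2}(R)\cong N\otimes_SR\cong\bigl(\operatorname H^6_{\mathfrak n}(S)\otimes_SR\bigr)^{(\Lambda)}\cong\operatorname H^6_J(R)^{(\Lambda)} .$$
Tensoring with $\operatorname H^s_{(z)}(R)$ and using Step 1 twice more (with $i=3+s$ and $c=6+s$),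
$$\operatorname H^i_I(R)\cong\operatorname H^3_{I_2}(R)\otimes_R\operatorname H^s_{(z)}(R)\cong\bigl(\operatorname H^6_J(R)\otimes_R\operatorname H^s_{(z)}(R)\bigr)^{(\Lambda)}\cong\operatorname H^c_{J+(z)}(R)^{(\Lambda)} .$$

**Step 3. Inverting $t$ changes nothing.** Now we repeat Test 4. By (F3) the sequence
$$\operatorname H^c_{J+(z)+(t)}(R)\to\operatorname H^c_{J+(z)}(R)\to\operatorname H^c_{J+(z)}(R)_t\to\operatorname H^{c+1}_{J+(z)+(t)}(R)$$
is exact. Since $J+(z)+(t)=(t,x_1,x_2,z_1,\dots,z_s)$ is generated by $3+s<6+s=c$ elements, both outer terms vanish. And $(J+(z))R_t=PR_t$, so $\operatorname H^c_{J+(z)}(R)\cong\operatorname H^c_{J+(z)}(R)_t\cong\operatorname H^c_P(R)_t=W$. $\square$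

## 7. $\dim W=e$ and $\operatorname{id}W=e-1$

**Step 1. The dimension.** We show $\operatorname{Supp}W=V(P)$. The module $W$ is $P$-torsion, so its support lies in $V(P)$. Since $t\notin P$, $W_P=\operatorname H^c_{PR_P}(R_P)$, which is nonzero because $R_P$ is local of dimension $c$. Supports are closed under specialization, so $\operatorname{Supp}W=V(P)$. Thus $\dim W=\dim R/P=n-c=e$. In particular $\mathfrak m\in\operatorname{Supp}W$, although $t$ acts bijectively on $W$.

**Step 2. An injective resolution of $W$.** The ideal $P$ is generated by a regular sequence of length $c$, so Test 1 gives an injective resolution of $\operatorname H^c_P(R)$ with $j$-th term $\bigoplus_{q\supseteq P,\ \operatorname{ht}q=c+j}E(R/q)$. Localize at $t$ and use (F6): $W$ has an injective resolution with $j$-th term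
$$\bigoplus_{q\supseteq P,\ t\notin q,\ \operatorname{ht}q=c+j}E(R/q). \tag{5}$$

**Step 3. Upper bound.** For $j\ge e$ we have $c+j\ge n$, and the only prime of height $n$ is $\mathfrak m\ni t$. So the terms (5) vanish for $j\ge e$, and $\operatorname{id}W\le e-1$.

**Step 4. Lower bound.** Let $q=P+(y_1,\dots,y_{e-1})$, a prime of height $c+e-1=n-1$ that does not contain $t$. Localize (5) at $q$ and apply $\Gamma_{qR_q}$. Localization keeps the primes contained in $q$, and $\Gamma_{qR_q}$ then keeps only $q$ itself. What remains is $E(R/q)$ in degree $e-1$, so $\operatorname H^{e-1}_{qR_q}(W_q)\ne0$. If $\operatorname{id}W$ were smaller than $e-1$, localizing a shorter injective resolution would give $\operatorname H^{e-1}_{qR_q}(W_q)=0$. So $\operatorname{id}W=e-1$.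

**Step 5. The direct sum.** The direct sum over $\Lambda$ of the resolutions (5) is an injective resolution of $W^{(\Lambda)}$, and $\operatorname H^{e-1}_{qR_q}$ commutes with direct sums. So $\operatorname{id}W^{(\Lambda)}=e-1$ and $\dim W^{(\Lambda)}=e$, as $\Lambda\neq\emptyset$. By Lemmas 4 and 5,
$$\operatorname{id}_R\operatorname H^i_I(R)=e-1<e=\dim_R\operatorname H^i_I(R),$$
which proves Theorem A. For $i=3$, $e=1$, $n=7$ the only term in (5) is $E(R/P)$ in degree $0$, so $W=E_R(R/P)$. $\blacksquare$

The guess is therefore false, and Hellus's question has a negative answer.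

## 8. The gap is at most one

Theorem B(1) says that $\operatorname{id}$ and $\dim$ never differ by more than $1$, for any ideal in characteristic $0$. Recall the Bass numbers $\mu^j(q,M)=\dim_{\kappa(q)}\operatorname{Ext}^j_{R_q}(\kappa(q),M_q)$. The number of copies of $E(R/q)$ in the $j$-th term of a minimal injective resolution of $M$ is $\mu^j(q,M)$, so $\operatorname{id}M=\sup\{j:\mu^j(q,M)\ne0\text{ for some }q\}$. For $M=k[[t]]$ over itself, $\mu^0((0),M)=1$, $\mu^1((t),M)=1$, and all others vanish.

**Inputs.** From Lyubeznik, *Finiteness properties of local cohomology modules*, Invent. Math. 113 (1993), for a regular ring $R$ containing a field of characteristic $0$: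

1. (L1) $\operatorname H^j_{\mathfrak m}(\operatorname H^i_I(R))$ is injective for every maximal ideal $\mathfrak m$.
2. (L2) If all $\operatorname H^j_{qR_q}(M_q)$ are injective, then $\mu^j(q,M)=\mu^0(q,\operatorname H^j_q(M))$ (Lemma 1.4).
3. (L3) Over $K[[w_1,\dots,w_n]]$ with $\operatorname{char}K=0$, iterated local cohomology modules of the ring are holonomic, in particular finitely generated, over $D=K[[w]]\langle\partial_1,\dots,\partial_n\rangle$.

An example for (L3): $K[[w]]_w/K[[w]]=\operatorname H^1_{(w)}(K[[w]])$ is not finitely generated over $K[[w]]$, but over $D$ it is generated by $w^{-1}$.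

Let now $R$, $I$, $M=\operatorname H^i_I(R)\ne0$, $e=\dim M$ be as in Theorem B.

**Step 1. A formula for $\operatorname{id}M$.** We show
$$\operatorname{id}_RM=\max\{\,j:\operatorname H^j_{qR_q}(M_q)\ne0\text{ for some prime }q\,\}. \tag{6}$$
Apply (L1) to the regular local rings $R_q$: all $\operatorname H^j_{qR_q}(M_q)$ are injective. By (L2), $\mu^j(q,M)$ is the dimension of the space of elements of $\operatorname H^j_q(M)_q=\operatorname H^j_{qR_q}(M_q)$ killed by $q$. This module is $qR_q$-torsion, so if it is nonzero it contains a nonzero element killed by $q$. Hence $\mu^j(q,M)\ne0$ if and only if $\operatorname H^j_{qR_q}(M_q)\ne0$, which gives (6) with a supremum; Step 2 shows that $j\le e$, so it is a maximum.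

**Step 2. Upper bound and criterion.** If $q'\subseteq q$ are primes in $\operatorname{Supp}M$, then $\operatorname{ht}(q/q')+\dim R/q\le\dim R/q'\le e$. So $\dim M_q\le e-\dim R/q$, and by (F2) $\operatorname H^j_{qR_q}(M_q)=0$ for $j>e-\dim R/q$. Thus $\operatorname{id}M\le e$. Degree $j=e$ can be nonzero only when $\dim R/q=0$, that is, $q=\mathfrak m$. So $\operatorname{id}M=e$ if and only if $\operatorname H^e_{\mathfrak m}(M)\ne0$.

**Step 3. Lower bound, reduced to a climbing lemma.** If $e=0$ there is nothing to show. Let $e\ge1$.

**Lemma 6.** Let $p$ be a prime with $\dim R/p\ge2$ and $\operatorname H^j_p(M)_p\ne0$. Then there is a prime $q\supset p$ with $\operatorname{ht}q=\operatorname{ht}p+1$ and $\operatorname H^{j+1}_q(M)_q\ne0$.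

Grant the lemma. Choose $p$ minimal in $\operatorname{Supp}M$ with $\dim R/p=e$. Then $M_p$ is supported only at the maximal ideal of $R_p$, so it is $pR_p$-torsion and $\operatorname H^0_p(M)_p=M_p\ne0$. Apply the lemma $e-1$ times: before the $l$-th application the prime has dimension $e-l+1\ge2$, so the lemma applies. We arrive at $q$ with $\dim R/q=1$ and $\operatorname H^{e-1}_q(M)_q\ne0$, and (6) gives $\operatorname{id}M\ge e-1$. The climb cannot go on to $\mathfrak m$ by this lemma because of the hypothesis $\dim R/p\ge2$; in Theorem A the last step really is impossible.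

### Proof of Lemma 6

The plan: $\operatorname H^j_p(M)$ becomes, after completion, a finitely generated $D$-module, so it has a filtration whose pieces are free over $\hat R/\mathcal P$ away from some hypersurface $f=0$. On such pieces $\operatorname H^1$ at a prime one step higher is nonzero. The remaining care is to choose that prime so that it comes from $R$ and avoids $f$.

**Step 1. Passage to the completion.** Let $N=\operatorname H^j_p(M)$. By Cohen's theorem $\hat R\cong K[[w_1,\dots,w_n]]$ with $\operatorname{char}K=0$. By flat base change $\hat N:=N\otimes_R\hat R=\operatorname H^j_{p\hat R}(\operatorname H^i_{I\hat R}(\hat R))$, and by (L3) it is finitely generated over $D$. Let $\mathcal P$ be a minimal prime of $p\hat R$. Going-down for the flat map $R\to\hat R$ gives $\mathcal P\cap R=p$, and then $\operatorname{ht}\mathcal P=\operatorname{ht}p+\dim\hat R_{\mathcal P}/p\hat R_{\mathcal P}=\operatorname{ht}p$. The map $R_p\to\hat R_{\mathcal P}$ is faithfully flat, so $\hat N_{\mathcal P}=N_p\otimes_{R_p}\hat R_{\mathcal P}\ne0$.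

**Step 2. A filtration with generically free quotients.** Let $F_0$ be the $\hat R$-submodule generated by a finite set of $D$-generators of $\hat N$, and let $F_l=D_{\le l}F_0$, where $D_{\le l}$ consists of the operators of order at most $l$. Each $F_l$ is finitely generated over $\hat R$, and $\bigcup F_l=\hat N$. With $F_{-1}=0$ and $G_l=F_l/F_{l-1}$, the module $G=\bigoplus_lG_l$ is a graded module over the commutative ring $\operatorname{gr}D=\hat R[\xi_1,\dots,\xi_n]$, generated by $G_0=F_0$. (For $\hat N=K[[w]]_w/K[[w]]$ with generator $w^{-1}$: $F_l$ is spanned by $w^{-1},\dots,w^{-l-1}$, and $G=K[\xi]$ with $w$ acting as $0$.)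

Every element of $\hat N$ is killed by a power of $p\hat R$, so $p^{r_0}F_0=0$ for some $r_0$, and hence $p^{r_0}G=0$. Choose $a\in\hat R\setminus\mathcal P$ lying in all the other minimal primes of $p\hat R$ (possible because their intersection is not contained in $\mathcal P$; take $a=1$ if there are none). Then $p\hat R_a$ has radical $\mathcal P\hat R_a$, so some power of $\mathcal P\hat R_a$ lies in $p\hat R_a$, and $\mathcal P^rG_a=0$ for some $r$. For $0\le m<r$ the module $\mathcal P^mG_a/\mathcal P^{m+1}G_a$ is finitely generated over $(\hat R/\mathcal P)_a[\xi_1,\dots,\xi_n]$.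

Recall generic freeness: if $A$ is a noetherian domain, $A'$ a finitely generated $A$-algebra and $X$ a finitely generated $A'$-module, then $X_f$ is free over $A_f$ for some $0\neq f\in A$. (For $A=k[\sigma]$ and $X=A'=A[\xi]/(\sigma\xi)$ the element $\xi$ is $\sigma$-torsion, but $X_\sigma=A_\sigma$ is free.) Applying this to the finitely many modules above, we find $f\in\hat R\setminus\mathcal P$, a multiple of $a$, such that all $\mathcal P^mG_f/\mathcal P^{m+1}G_f$ are free over $(\hat R/\mathcal P)_f$. Their homogeneous components $\mathcal P^mG_{l,f}/\mathcal P^{m+1}G_{l,f}$ are finitely generated direct summands of free modules, hence projective.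

Let $\mathcal Q\supseteq\mathcal P$ be a prime with $f\notin\mathcal Q$, and let $C=\hat R_{\mathcal Q}/\mathcal P\hat R_{\mathcal Q}$, a local domain. Localizing at $\mathcal Q$, each $G_{l,\mathcal Q}$ has the finite filtration by the submodules $\mathcal P^mG_{l,\mathcal Q}$ with quotients projective of finite rank, hence free, over the local ring $C$. Pulling these filtrations back to $F_{l,\mathcal Q}$ and concatenating over $l$, we get an exhaustive filtration
$$0=N_0\subseteq N_1\subseteq N_2\subseteq\cdots,\qquad \bigcup_lN_l=\hat N_{\mathcal Q},\qquad N_l/N_{l-1}\text{ free over }C. \tag{7}$$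
Not all quotients are zero, since $\hat N_{\mathcal P}\ne0$ is a localization of $\hat N_{\mathcal Q}$.

**Step 3. $\operatorname H^1_{\mathcal Q}(\hat N_{\mathcal Q})\ne0$ if moreover $\operatorname{ht}(\mathcal Q/\mathcal P)=1$.** Now $C$ is a one-dimensional local domain, so $\operatorname H^0_{\mathcal Q}(C)=0$ and $\operatorname H^1_{\mathcal Q}(C)\neq0$. All modules in (7) are supported in $\operatorname{Spec}C$, which has dimension $1$, so $\operatorname H^2_{\mathcal Q}$ vanishes on them. The long exact sequence therefore gives exact sequences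
$$0\to\operatorname H^1_{\mathcal Q}(N_{l-1})\to\operatorname H^1_{\mathcal Q}(N_l)\to\operatorname H^1_{\mathcal Q}(N_l/N_{l-1})\to0 .$$
For some $l$ the quotient $N_l/N_{l-1}$ is a nonzero free $C$-module, so $\operatorname H^1_{\mathcal Q}(N_l)\ne0$. All transition maps are injective and $\operatorname H^1_{\mathcal Q}$ commutes with direct limits, so $\operatorname H^1_{\mathcal Q}(N_l)$ injects into $\operatorname H^1_{\mathcal Q}(\hat N_{\mathcal Q})$, which is thus nonzero.

**Step 4. Choice of $q$.** We need $\mathcal Q$ as in Steps 2 and 3 with $\mathcal Q\cap R$ of the right height. Let $\mathcal Q_1,\dots,\mathcal Q_m$ be the minimal primes of $\mathcal P+f\hat R$ (none if $f$ is a unit). Since $f\notin\mathcal P$, Krull's theorem and (F8) give $\operatorname{ht}\mathcal Q_l=\operatorname{ht}\mathcal P+1=\operatorname{ht}p+1<n$, the last inequality because $\dim R/p\ge2$. If $\mathcal Q_l\cap R$ were $\mathfrak m$, then $\mathcal Q_l\supseteq\mathfrak m\hat R$ would be the maximal ideal, of height $n$. So $\mathcal Q_l\cap R\ne\mathfrak m$, and also $p\ne\mathfrak m$. By prime avoidance choose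 $g\in\mathfrak m$ outside $p$ and outside all $\mathcal Q_l\cap R$. Then $g\notin\mathcal P$, since $\mathcal P\cap R=p$. Let $\mathcal Q$ be a minimal prime of $\mathcal P+g\hat R$; as before $\operatorname{ht}\mathcal Q=\operatorname{ht}p+1$ and $\operatorname{ht}(\mathcal Q/\mathcal P)=1$.

If $f\in\mathcal Q$, then $\mathcal Q$ contains some $\mathcal Q_l$, and equals it because the heights agree. But $g\in\mathcal Q$ and $g\notin\mathcal Q_l$, a contradiction. So $f\notin\mathcal Q$.

Put $q=\mathcal Q\cap R$. It contains $p$ and $g\notin p$, so $\operatorname{ht}q\ge\operatorname{ht}p+1$. By going-down, $\operatorname{ht}q\le\operatorname{ht}\mathcal Q=\operatorname{ht}p+1$. So $\operatorname{ht}q=\operatorname{ht}\mathcal Q=\operatorname{ht}p+1$, hence $\dim\hat R_{\mathcal Q}/q\hat R_{\mathcal Q}=\operatorname{ht}\mathcal Q-\operatorname{ht}q=0$, and $\mathcal Q\hat R_{\mathcal Q}$ is the radical of $q\hat R_{\mathcal Q}$. By flat base change and Step 3,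
$$\operatorname H^1_{qR_q}(N_q)\otimes_{R_q}\hat R_{\mathcal Q}\cong\operatorname H^1_{\mathcal Q}(\hat N_{\mathcal Q})\ne0,\qquad\text{so}\qquad\operatorname H^1_{qR_q}(N_q)\ne0 .$$

**Step 5. Back to $M$.** By (F4), $E_2^{a,b}=\operatorname H^a_{qR_q}(\operatorname H^b_{pR_q}(M_q))\Rightarrow\operatorname H^{a+b}_{qR_q}(M_q)$. The modules $\operatorname H^b_{pR_q}(M_q)$ are supported in $V(pR_q)$, which has dimension $\operatorname{ht}q-\operatorname{ht}p=1$, so only the columns $a=0,1$ occur. All differentials vanish, and $E_2^{1,j}$ is a submodule of $\operatorname H^{j+1}_{qR_q}(M_q)$. Since $E_2^{1,j}=\operatorname H^1_{qR_q}(N_q)\ne0$, we get $\operatorname H^{j+1}_q(M)_q\ne0$. $\square$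

This proves Theorem B(1).

**Proof of Theorem B(2).** Let $I$ be Cohen–Macaulay, $i=h=\operatorname{ht}I$, $M=\operatorname H^h_I(R)$. By Lemma 1(2), $e=\dim M=n-h=\dim R/I$ and $\operatorname H^e_{\mathfrak m}(M)\ne0$. The criterion in (1) gives $\operatorname{id}M=e$. $\blacksquare$

## 9. Why seven: the inequality $n\ge e+i+3$

Let $R$, $I$, $M=\operatorname H^i_I(R)\ne0$, $e=\dim M$ be as in Theorem C, with $\operatorname{id}M\ne e$, and let $h=\operatorname{ht}I$.

**Step 1. $e\ge1$ and $i\ge3$.** By Theorem B(2), $i\ne h$; since $\operatorname H^i_I(R)=0$ for $i<h$, we have $i>h$. By Theorem B(1), $0\le\operatorname{id}M\le e$, and $\operatorname{id}M\neq e$, so $e\ge1$. If $h=0$, then $I=0$: by (F8) all associated primes of $I$ have height $0$, so the only one is $(0)$; localizing at $(0)$ gives the zero ideal of the fraction field, and $I$, being $(0)$-primary in a domain, is $0$. Then $\operatorname H^i_I(R)=0$ for $i>0$. If $h=1$, then by (F8) $I$ is an intersection of primary ideals belonging to height-one primes $(\pi)$ of the factorial ring $R$. Such primary ideals have the form $(\pi^m)$,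 so $I$ is principal, and $\operatorname H^i_I(R)=0$ for $i>1$. Both contradict $M\ne0$. So $h\ge2$ and $i\ge3$.

**Step 2. Localize at a generic point of the support.** Choose $P$ minimal in $\operatorname{Supp}M$ with $\dim R/P=e$, and put $B=R_P$, $\mathfrak a=IR_P$, $n'=\dim B=n-e$. Then $P\supseteq I$, and by (F8) $B/\mathfrak a$ is Cohen–Macaulay of dimension $d'=n'-h$. Moreover
$$\operatorname H^i_{\mathfrak a}(B)=M_P\ne0,\qquad i\ge h+1=n'-d'+1 .$$

**Step 3. The case $d'=0$.** Here $\mathfrak a$ is primary to the maximal ideal, so $\operatorname H^i_{\mathfrak a}(B)=0$ for $i\ne n'=h$. This contradicts $i\ge h+1$.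

**Step 4. The case $d'=1$.** Here $i\ge n'$. But $\operatorname H^{n'}_{\mathfrak a}(B)=0$ by (F5), and the higher modules vanish by (F2), a contradiction.

**Step 5. The case $d'=2$.** Here $i\ge n'-1$. Let $B'$ be the completion of the strict henselization of $B$. It is a complete regular local ring containing a field, with separably closed residue field, and faithfully flat over $B$; and $B'/\mathfrak aB'$ is Cohen–Macaulay of dimension $2$. By Hartshorne, a local ring of depth at least $2$ has connected punctured spectrum, so the punctured spectrum of $B'/\mathfrak aB'$ is connected. The second vanishing theorem (Huneke–Lyubeznik, Invent. Math. 102 (1990), Thm 2.9) now gives $\operatorname H^j_{\mathfrak aB'}(B')=0$ for $j\ge n'-1$. By faithful flatness $\operatorname H^i_{\mathfrak a}(B)=0$, a contradiction.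

**Step 6. The case $d'\ge3$.** Dao–Takagi (*On the relationship between depth and cohomological dimension*, Compositio Math. 152 (2016)) show: if $B$ is an $n'$-dimensional regular local ring essentially of finite type over a field and $\operatorname{depth}B/\mathfrak a\ge3$, then $\operatorname H^j_{\mathfrak a}(B)=0$ for $j>n'-3$. Our $B=R_P$ is essentially of finite type over a field, and $\operatorname{depth}B/\mathfrak a=d'\ge3$. So $i\le n'-3=n-e-3$.

Only the last case is possible, hence $n\ge e+i+3\ge1+3+3=7$.

**Step 7. Sharpness.** Theorem A applies to the localization of a polynomial ring in $n$ variables over a field of characteristic $0$ at the origin, which is essentially of finite type over that field. So every case $n=e+i+3$ with $i\ge3$, $e\ge1$ occurs. For $R=k[t,x_1,\dots,x_6]_{(t,x_1,\dots,x_6)}$, $i=3$, $e=1$, the dimension is $7$, so $7$ is optimal. $\blacksquare$
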